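\title{Divisorial valuations computing the log canonical threshold of an lct-maximal ideal}

\begin{abstract}
A proper nonzero ideal on a smooth complex variety is lct-maximal if every strictly larger ideal has a strictly larger log canonical threshold. We determine whether the threshold of such an ideal can be computed by two distinct divisorial valuations. The answer is yes in every dimension $n\ge 3$ and no in dimension $n\le 2$. In dimension three an example is the ideal spanned by the monomials $x^iy^jz^k$ with $20i+31j+85k\ge 340$; its threshold $2/5$ is computed by infinitely many monomial valuations. In any dimension the number of divisorial valuations computing the threshold of an lct-maximal ideal is one or infinite.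
\end{abstract}

\section{The question and the answer}\label{sec:intro}

Throughout, $X$ is a smooth irreducible complex algebraic variety of dimension $n$, ideals of $\mathcal O_X$ are coherent, $V(\mathfrak a)$ is the cosupport of an ideal $\mathfrak a$ (the closed set where $\mathfrak a\ne\mathcal O_X$), and $\mathbb N=\{0,1,2,\dots\}$.

\subsection*{Divisorial valuations and the log canonical threshold}
Let $\pi\colon Y\to X$ be a proper birational morphism with $Y$ normal, and let $E\subset Y$ be a prime divisor. The order of vanishing along $E$ is a valuation $v=\operatorname{ord}_E$ of the function field $\mathbb C(X)=\mathbb C(Y)$, with value group $\mathbb Z$ and valuation ring $\mathcal O_v=\mathcal O_{Y,E}$. Valuations of this form are called \emph{divisorial}; two of them are distinct if they differ as valuations of $\mathbb C(X)$, so the model $Y$ is not part of the data. The \emph{center} of $v$ is the closed irreducible set $Z=\pi(E)$. For a nonzero ideal $\mathfrak a$ we let $v(\mathfrak a)$ be the minimum of $v(f)$ over $f\in\mathfrak a_P$, where $P$ is any point of $Z$. The minimum does not depend on $P$, it is attained on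 any system of generators of $\mathfrak a_P$, and $v(\mathfrak a)>0$ if and only if $Z\subseteq V(\mathfrak a)$. The \emph{log discrepancy} of $v$ is $A_X(v)=1+\operatorname{ord}_E(K_{Y/X})$. Concretely, if $\theta$ generates the sheaf of $n$-forms near a point of $Z$, then $\operatorname{ord}_E(K_{Y/X})$ is the order of vanishing of $\pi^*\theta$ along $E$, computed near the generic point of $E$, where $Y$ is smooth. Thus $A_X(v)$ is a positive integer that depends only on $v$.

The \emph{log canonical threshold} of a nonzero ideal $\mathfrak a$ is
\[
\operatorname{lct}(\mathfrak a)=\inf_v\frac{A_X(v)}{v(\mathfrak a)},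
\]
where $v$ ranges over all divisorial valuations, a quotient with denominator $0$ counts as $\infty$, and so $\operatorname{lct}(\mathcal O_X)=\infty$. It compares the vanishing of $\mathfrak a$ along a divisor with the cost $A_X(v)$ of extracting that divisor: the more singular the ideal, the smaller the threshold. For a proper nonzero ideal the infimum is a minimum, hence a positive rational number, and we say that $v$ \emph{computes} $\operatorname{lct}(\mathfrak a)$ if $\operatorname{lct}(\mathfrak a)=A_X(v)/v(\mathfrak a)$.

One elementary fact will identify valuations several times.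

\begin{lemma}\label{lem:dvr}
Let $v$ be a divisorial valuation and let $D$ be a prime divisor on a normal variety $Y'$ birational to $X$. If $\mathcal O_{Y',D}\subseteq\mathcal O_v$, then $v=\operatorname{ord}_D$.
\end{lemma}

\begin{proof}
A subring of $\mathbb C(X)$ that strictly contains the discrete valuation ring $\mathcal O_{Y',D}$ contains the inverse of a uniformizer and so equals $\mathbb C(X)$. Hence $\mathcal O_v=\mathcal O_{Y',D}$, and both valuations have value group $\mathbb Z$.
\end{proof}

\subsection*{lct-maximal ideals}
If $\mathfrak a\subseteq\mathfrak b$, then $v(\mathfrak a)\ge v(\mathfrak b)$ for all $v$, so $\operatorname{lct}(\mathfrak a)\le\operatorname{lct}(\mathfrak b)$. The inequality need not be strict, and one can single out the ideals that cannot be enlarged without raising the threshold.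

\begin{definition}
A proper nonzero ideal $\mathfrak a$ is \emph{lct-maximal} if $\operatorname{lct}(\mathfrak a)<\operatorname{lct}(\mathfrak b)$ for every ideal $\mathfrak b$ with $\mathfrak a\subsetneq\mathfrak b$.
\end{definition}

By the ascending chain condition for ideals, every proper nonzero ideal is contained in an lct-maximal ideal with the same threshold. Enlarging an ideal in this way can only shrink the set of valuations that compute the threshold. Indeed, let $\mathfrak a\subseteq\mathfrak b$ be proper nonzero ideals with $\operatorname{lct}(\mathfrak b)\le\operatorname{lct}(\mathfrak a)$, and let $v$ compute $\operatorname{lct}(\mathfrak b)$. Then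
\begin{equation}\label{eq:shrink}
\frac{A_X(v)}{v(\mathfrak b)}=\operatorname{lct}(\mathfrak b)\le\operatorname{lct}(\mathfrak a)\le\frac{A_X(v)}{v(\mathfrak a)}\le\frac{A_X(v)}{v(\mathfrak b)},
\end{equation}
so $v$ computes $\operatorname{lct}(\mathfrak a)$ and $v(\mathfrak a)=v(\mathfrak b)$.

For $v=\operatorname{ord}_E$ with center $Z$ and an integer $m\ge1$, the \emph{valuation ideal} is
\[
\mathfrak a_m(v)=\{f\in\mathcal O_X\mid v(f)\ge m\}=\pi_*\mathcal O_Y(-mE).
\]
It is coherent, it equals $\mathcal O_X$ outside $Z$, and it is the largest ideal $\mathfrak b$ with $v(\mathfrak b)\ge m$. The following characterization is known; we include the short proof.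

\begin{proposition}\label{prop:criterion}
A proper nonzero ideal $\mathfrak a$ is lct-maximal if and only if $\mathfrak a=\mathfrak a_m(v)$, with $m=v(\mathfrak a)$, for every divisorial valuation $v$ that computes $\operatorname{lct}(\mathfrak a)$.
\end{proposition}

\begin{proof}
Let $\mathfrak a$ be lct-maximal, let $v$ compute $\operatorname{lct}(\mathfrak a)$ and let $m=v(\mathfrak a)$. Then $\mathfrak a\subseteq\mathfrak a_m(v)$ and $\operatorname{lct}(\mathfrak a_m(v))\le A_X(v)/m=\operatorname{lct}(\mathfrak a)$, so the inclusion is an equality. Conversely, assume the condition, and let $\mathfrak b\supseteq\mathfrak a$ satisfy $\operatorname{lct}(\mathfrak b)\le\operatorname{lct}(\mathfrak a)<\infty$. Then $\mathfrak b$ is proper, and by \eqref{eq:shrink} a valuation $v$ computing $\operatorname{lct}(\mathfrak b)$ computes $\operatorname{lct}(\mathfrak a)$ and has $v(\mathfrak b)=v(\mathfrak a)=m$. Hence $\mathfrak b\subseteq\mathfrak a_m(v)=\mathfrak a$.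
\end{proof}

\begin{corollary}\label{cor:center}
Let $\mathfrak a$ be lct-maximal. Every divisorial valuation $v$ computing $\operatorname{lct}(\mathfrak a)$ has center $V(\mathfrak a)$. If $V(\mathfrak a)$ has codimension one, then exactly one divisorial valuation computes $\operatorname{lct}(\mathfrak a)$.
\end{corollary}

\begin{proof}
Let $Z$ be the center of $v$ and $I_Z$ its ideal. A function has positive value exactly when it vanishes on $Z$, so $I_Z^m\subseteq\mathfrak a_m(v)\subseteq I_Z$, and $Z=V(\mathfrak a_m(v))=V(\mathfrak a)$. If $Z$ is a prime divisor, then $\mathcal O_{X,Z}\subseteq\mathcal O_v$, and $v=\operatorname{ord}_Z$ by Lemma~\ref{lem:dvr}.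
\end{proof}

The set of valuations computing the threshold thus shrinks as the ideal grows, until the ideal is lct-maximal. Does it shrink to a single valuation? The following question comes from Cluckers, Koll\'ar and Musta\c{t}\u{a} \cite{CKM}.

\medskip
\noindent\textbf{Question.} \emph{If $\mathfrak a$ is an lct-maximal ideal in $\mathcal O_X$, can there be two distinct divisorial valuations that compute $\operatorname{lct}(\mathfrak a)$?}
\medskip

One would guess not. Two such valuations must have the same center, share a valuation ideal $\mathfrak a_{m_1}(v_1)=\mathfrak a_{m_2}(v_2)$, and satisfy $A_X(v_1)/m_1=A_X(v_2)/m_2$; this is impossible when the center is a divisor, and it does not happen in the small examples of Section~\ref{sec:dictionary}. The guess is right on surfaces and wrong in higher dimension.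

To state the results, call $w\in\mathbb Z^n$ \emph{primitive} if its entries have greatest common divisor $1$. For a primitive $w\in\mathbb Z^n_{>0}$, the monomial valuation $v_w$ on $\mathbb A^n$ assigns to a polynomial the smallest $w$-weight $w\cdot u$ of a monomial $x^u$ occurring in it; it is divisorial (Lemma~\ref{lem:A}).

\begin{theorem}\label{thm:A}
Let $n\ge3$, let $X=\mathbb A^n$ with coordinates $x,y,z_1,\dots,z_{n-2}$, and let $\mathfrak a$ be the ideal generated by all monomials $x^iy^jz^\kappa$, where $\kappa\in\mathbb N^{n-2}$ and $|\kappa|=\sum_r\kappa_r$, such that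
\[
20\,i+31\,j+85\,|\kappa|\ge340 .
\]
Then $\mathfrak a$ is lct-maximal and $\operatorname{lct}(\mathfrak a)=\frac3{20}+\frac{n-2}4$, which is $\frac25$ for $n=3$. The threshold is computed by the two distinct monomial valuations with weights
\[
w'=(20,31,85,\dots,85)\qquad\text{and}\qquad w''=(13,20,55,\dots,55).
\]
More precisely, the divisorial valuations computing $\operatorname{lct}(\mathfrak a)$ are exactly the monomial valuations whose primitive weight vector lies on a ray through a rational point of the segment $[\frac{w'}{340},\frac{w''}{220}]$; there are infinitely many.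
\end{theorem}

\begin{theorem}\label{thm:B}
Let $X$ be smooth and irreducible of dimension $n$.
\begin{enumerate}
\item[(1)] If $n\ge3$, then for every closed point $P\in X$ there is an lct-maximal ideal with cosupport $\{P\}$ whose log canonical threshold is computed by infinitely many divisorial valuations.
\item[(2)] If $n\le2$, the log canonical threshold of an lct-maximal ideal is computed by exactly one divisorial valuation.
\item[(3)] In any dimension, the log canonical threshold of an lct-maximal ideal is computed by exactly one or by infinitely many divisorial valuations.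
\end{enumerate}
\end{theorem}

The core of the proof is a problem about lattice points. For a monomial ideal with cosupport a point, the valuations computing the threshold correspond to the rational points $\omega$ of a polytope $\sigma$ of weights, and the ideal is lct-maximal exactly when no lattice point outside its set of exponents enters the half-space $\omega\cdot u\ge1$ as $\omega$ moves in $\sigma$ (Sections~\ref{sec:monomial} and~\ref{sec:dictionary}). In two variables a reflection symmetry of the lattice forces $\sigma$ to be a point (Section~\ref{sec:plane}); a third variable breaks the symmetry (Section~\ref{sec:example}). Section~\ref{sec:surfaces} reduces surfaces to the monomial case by inversion of adjunction, and Section~\ref{sec:dichotomy} derives part (3) from the Connectedness Theorem.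

\section{Monomial valuations}\label{sec:monomial}

Fix a closed point $P\in X$ with maximal ideal $\mathfrak m_P\subset\mathcal O_{X,P}$ and regular parameters $x_1,\dots,x_n$ at $P$, so that $\mathcal O_{X,P}\subset\mathbb C[[x_1,\dots,x_n]]$. For $w\in\mathbb Z_{>0}^n$ and $0\ne f\in\mathcal O_{X,P}$ let $v_w(f)$ be the minimum of $w\cdot u$ over the monomials $x^u$ occurring in the power series of $f$. For $\omega\in\mathbb R^n$ write $|\omega|=\omega_1+\dots+\omega_n$. We show that $v_w$ is divisorial with log discrepancy $|w|$ when $w$ is primitive, and that it is the cheapest divisorial valuation with the values $w_i$ on the $x_i$. Polynomials in the $x_i$ suffice to recognize $v_w$.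

\begin{lemma}\label{lem:trunc}
Let $v$ be a divisorial valuation with center $P$ and let $w\in\mathbb Z^n_{>0}$. If $v(h)=v_w(h)$ for every nonzero polynomial $h$ in $x_1,\dots,x_n$, then $v=v_w$ on $\mathcal O_{X,P}$.
\end{lemma}

\begin{proof}
Given $0\neq f\in\mathcal O_{X,P}$, take $N>\max(v(f),v_w(f))$ and write $f=h+r$ with $h$ a polynomial and $r\in\mathfrak m_P^N$. Since $v\ge1$ on $\mathfrak m_P$, we have $v(r)\ge N>v(f)$ and $v(h)=v(f)$. All monomials in $r$ have degree at least $N$, hence weight at least $N>v_w(f)$, so $v_w(h)=v_w(f)$.
\end{proof}

\subsection*{The toric chart}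
Let $w\in\mathbb Z^n_{>0}$ be primitive. The map $u\mapsto w\cdot u$ from $\mathbb Z^n$ to $\mathbb Z$ is onto, so $\mathbb Z^n$ has a basis $u_0,u_2,\dots,u_n$ with $w\cdot u_0=1$ and $w\cdot u_i=0$ for $i\ge2$. Put $t=x^{u_0}$, $y_i=x^{u_i}$ and
\[
U_w=\operatorname{Spec}\mathbb C[x^u: u\in\mathbb Z^n,\ w\cdot u\ge0]=\operatorname{Spec}\mathbb C[t,y_2^{\pm1},\dots,y_n^{\pm1}].
\]
Each $x^u$ equals $t^{w\cdot u}$ times a Laurent monomial in $y$, and distinct $u$ give distinct Laurent monomials in $(t,y)$. Hence a nonzero polynomial $h$ has an expansion
\begin{equation}\label{eq:expansion}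
h=\sum_{k\ge k_0}t^kg_k(y),\qquad g_{k_0}\ne0,\qquad k_0=v_w(h),
\end{equation}
where $t^kg_k(y)$ is the part of $h$ of $w$-weight $k$. The logarithmic differentials of $t,y_2,\dots,y_n$ are obtained from those of $x_1,\dots,x_n$ by the matrix with rows $u_0,u_2,\dots,u_n$, which has determinant $\pm1$. Therefore
\begin{equation}\label{eq:form}
dx_1\wedge\dots\wedge dx_n=\pm\,x_1\cdots x_n\,\Omega,\qquad \Omega=\frac{dt}t\wedge\frac{dy_2}{y_2}\wedge\dots\wedge\frac{dy_n}{y_n}.
\end{equation}
For example, if $w=(2,3)$ in coordinates $x,y$, one can take $t=y/x$ and $s=y^2/x^3$; then $x=t^2s^{-1}$, $y=t^3s^{-1}$ and $dx\wedge dy=t^4s^{-3}\,dt\wedge ds$, so the divisor $t=0$ has log discrepancy $5=2+3$.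

The chart $U_w$ is an open subset of a variety proper over $\mathbb A^n$. Let $Y_w$ be the toric variety of the star subdivision of the positive orthant at $w$, the fan whose maximal cones are spanned by $w$ and $n-1$ of the standard basis vectors. It is normal, and $Y_w\to\mathbb A^n$ is birational and proper, because the subdivision has the same support as the orthant. It is an isomorphism over $\mathbb A^n\setminus0$, because the proper faces of the orthant are not subdivided. The fiber over $0$ is the union of the orbits of the cones containing $w$, which is the prime divisor $D_w$ attached to the ray through $w$. The open set attached to that ray is $U_w$, and $D_w\cap U_w=\{t=0\}$.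

We transport this to $X$. Choose an affine open $U\ni P$ on which $\varphi=(x_1,\dots,x_n)\colon U\to\mathbb A^n$ is \'etale and $\varphi^{-1}(0)=\{P\}$, and let $Y_U=U\times_{\mathbb A^n}Y_w$. It is \'etale over $Y_w$, hence normal, it is proper over $U$, and it is isomorphic to $U$ over $U\setminus P$. Since \'etale maps are open and $Y_w\setminus D_w$ is dense in $Y_w$, the set $U\setminus P$ is dense in $Y_U$, so $Y_U$ is irreducible. Since $\varphi^{-1}(0)$ is the reduced point $P$, the preimage $D$ of $D_w$ in $Y_U$ maps isomorphically onto $D_w$; it is a prime divisor and it is the fiber over $P$. Gluing $Y_U$ with $X\setminus P$ gives a proper birational morphism $Y\to X$ with $Y$ normal. The open subset $Y^\circ=U\times_{\mathbb A^n}U_w$ is \'etale over $U_w$, hence smooth, and $D^\circ=D\cap Y^\circ$ is the torus $\operatorname{Spec}\mathbb C[y_2^{\pm1},\dots,y_n^{\pm1}]$, with equation $t=0$.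

\begin{lemma}\label{lem:A}
If $w\in\mathbb Z^n_{>0}$ is primitive, then $v_w=\operatorname{ord}_D$ is a divisorial valuation with center $P$ and $A_X(v_w)=|w|$. The ideal $\mathfrak a_m(v_w)_P$ is generated by the monomials $x^u$ with $w\cdot u\ge m$.
\end{lemma}

\begin{proof}
In \eqref{eq:expansion} the function $g_{k_0}(y)$ is nonzero on $D^\circ$ and $t$ is an equation of $D^\circ$, so $\operatorname{ord}_D(h)=k_0=v_w(h)$ for polynomials $h$. Lemma~\ref{lem:trunc} gives $\operatorname{ord}_D=v_w$. Since $Y^\circ\to U_w$ is \'etale, $dt\wedge dy_2\wedge\dots\wedge dy_n$ generates the $n$-forms on $Y^\circ$, so $\Omega$ has a simple pole along $D$, and \eqref{eq:form} gives $A_X(v_w)=1+|w|-1$. Finally, let $v_w(f)\ge m$ and write $f=h+r$ with $h$ a polynomial and $r\in\mathfrak m_P^m$. The ideal $\mathfrak m_P^m$ is generated by monomials of degree $m$, which have weight at least $m$. In particular $v_w(h)\ge m$, that is, every monomial of $h$ has weight at least $m$. So $f$ lies in the ideal generated by the monomials of weight at least $m$; the reverse inclusion holds because $v_w$ is a valuation.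
\end{proof}

Now let $v$ be an arbitrary divisorial valuation with center $P$. We know nothing about the model that carries it, but the numbers $v(x_i)$ select a toric chart to which the generic point of the divisor maps, and \eqref{eq:form} reduces the log discrepancy to the pole order of a logarithmic form, which is at most one.

\begin{lemma}\label{lem:B}
Let $v=\operatorname{ord}_E$ be a divisorial valuation with center $P$ and let $w=(v(x_1),\dots,v(x_n))$. Then $A_X(v)\ge|w|$. If equality holds, then $w$ is primitive and $v=v_w$.
\end{lemma}

\begin{proof}
All $w_i$ are positive. Write $w=g\bar w$ with $\bar w$ primitive and use the chart $U_{\bar w}$. Since $v(x^u)=g\,\bar w\cdot u$ for $u\in\mathbb Z^n$, we have $v(t)=g>0$ and $v(y_i)=0$, so $t$ and $y_i^{\pm1}$ lie in $\mathcal O_v$. On the model carrying $E$, choose a smooth open set $V$ meeting $E$ on which these functions are regular, $E\cap V$ is smooth with equation $e=0$, and $t=\varepsilon e^g$ with $\varepsilon$ a unit. The form $\eta=\frac{dy_2}{y_2}\wedge\dots\wedge\frac{dy_n}{y_n}$ is regular on $V$, and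
\[
\Omega=g\,\frac{de}e\wedge\eta+\frac{d\varepsilon}\varepsilon\wedge\eta .
\]
The second term is regular, so $\operatorname{ord}_E(\Omega)\ge-1$, with equality only if $de\wedge\eta$ does not vanish identically along $E$, that is, only if the restriction $\eta|_E$ is a nonzero form on $E\cap V$. By \eqref{eq:form},
\[
A_X(v)=1+|w|+\operatorname{ord}_E(\Omega)\ge|w|.
\]

Suppose that equality holds, so $\eta|_E\ne0$. This form is the pullback of an $(n-1)$-form under the morphism $(y_2,\dots,y_n)\colon E\cap V\to(\mathbb C^*)^{n-1}$. If the image lay in a subvariety of dimension at most $n-2$, the pullback would vanish; so the morphism is dominant. Let $h$ be a polynomial, expanded as in \eqref{eq:expansion} with respect to $\bar w$. By dominance $g_{k_0}(y)$ does not vanish identically on $E$, so $v(t^{k_0}g_{k_0})=gk_0$, while $v(t^kg_k)\ge gk>gk_0$ for $k>k_0$. Hence $v(h)=gk_0=v_w(h)$, and $v=v_w=g\,v_{\bar w}$ by Lemma~\ref{lem:trunc}. Since $v$ has value group $\mathbb Z$, we get $g=1$.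
\end{proof}

\section{Monomial ideals and lattice points}\label{sec:dictionary}

Keep $P$ and $x_1,\dots,x_n$. Call an ideal $\mathfrak a$ \emph{monomial at $P$} if $V(\mathfrak a)=\{P\}$ and $\mathfrak a_P$ is generated by monomials in the $x_i$. Such an ideal is determined by its set of exponents $\mathcal N=\{u\in\mathbb N^n: x^u\in\mathfrak a_P\}$. Since $\mathfrak a_P$ is $\mathfrak m_P$-primary, we can choose generators $x^{u^1},\dots,x^{u^r}$ among which there is a power of each $x_i$. Comparing power series coefficients in a relation $x^u=\sum f_jx^{u^j}$ shows that $\mathcal N=\bigcup_j(u^j+\mathbb N^n)$. Put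
\[
Q=\{\omega\in\mathbb R^n:\omega\cdot u\ge1\text{ for all }u\in\mathcal N\}=\{\omega\in\mathbb R^n:\omega\cdot u^j\ge1\text{ for }j=1,\dots,r\}.
\]
The two descriptions agree because the pure powers among the generators force all entries of $\omega$ to be positive. So $Q\subset\mathbb R^n_{>0}$ is a polyhedron defined by finitely many rational inequalities. Let
\[
c=\min_{\omega\in Q}|\omega|,\qquad\sigma=\{\omega\in Q:|\omega|=c\}.
\]
The set $\sigma$ is a compact face of $Q$, hence the convex hull of finitely many rational points. For $\omega\in\mathbb R^n_{>0}$ let
\[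
H(\omega)=\{u\in\mathbb N^n:\omega\cdot u\ge1\},
\]
so that $\omega\in Q$ if and only if $\mathcal N\subseteq H(\omega)$, and for rational $\omega$ let $w(\omega)$ be the primitive integral vector on the ray through $\omega$.

\begin{proposition}\label{prop:dictionary}
Let $\mathfrak a$ be monomial at $P$.
\begin{enumerate}
\item[(a)] $\operatorname{lct}(\mathfrak a)=c$.
\item[(b)] The map $\omega\mapsto v_{w(\omega)}$ is a bijection from the rational points of $\sigma$ onto the divisorial valuations computing $\operatorname{lct}(\mathfrak a)$.
\item[(c)] $\mathfrak a$ is lct-maximal if and only if $H(\omega)=\mathcal N$ for every rational $\omega\in\sigma$.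
\end{enumerate}
\end{proposition}

\begin{proof}
Let $v$ be a divisorial valuation with $v(\mathfrak a)>0$. Its center is $P$. Put $w=(v(x_1),\dots,v(x_n))$ and $\omega=w/v(\mathfrak a)$. For $u\in\mathcal N$ we have $w\cdot u=v(x^u)\ge v(\mathfrak a)$, so $\omega\in Q$, and Lemma~\ref{lem:B} gives
\begin{equation}\label{eq:lower}
\frac{A_X(v)}{v(\mathfrak a)}\ge|\omega|\ge c .
\end{equation}
Conversely, let $\omega\in\sigma$ be rational and $w(\omega)=\lambda\omega$. Then $v=v_{w(\omega)}$ has $v(\mathfrak a)=\min_j\lambda\,\omega\cdot u^j\ge\lambda$ and $A_X(v)=\lambda c$ by Lemma~\ref{lem:A}, so $A_X(v)/v(\mathfrak a)\le c$. Together with \eqref{eq:lower} this proves (a) and shows that $v$ computes the threshold and $v(\mathfrak a)=\lambda$.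

The map in (b) is injective: points of $\sigma$ have the same coordinate sum, so they lie on distinct rays, and $v_w(x_i)=w_i$ recovers $w$ from $v_w$. It is surjective: if $v$ computes $c$, both inequalities in \eqref{eq:lower} are equalities; the second gives $\omega\in\sigma$, and the first gives, by Lemma~\ref{lem:B}, that $w$ is primitive and $v=v_w=v_{w(\omega)}$.

For (c), let $v=v_{w(\omega)}$ and $\lambda=v(\mathfrak a)$ be as above. By Lemma~\ref{lem:A}, $\mathfrak a_\lambda(v)$ is monomial at $P$, and $x^u$ belongs to it exactly when $\lambda\,\omega\cdot u\ge\lambda$; its set of exponents is $H(\omega)$. So $\mathfrak a=\mathfrak a_\lambda(v)$ if and only if $\mathcal N=H(\omega)$, and Proposition~\ref{prop:criterion} applies.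
\end{proof}

We write $\omega=(\alpha,\beta)$ when $n=2$.

\begin{example}\label{ex:first}
For $\mathfrak a_P=\mathfrak m_P^k$ the polyhedron $Q$ is given by $\omega_i\ge1/k$, so $\sigma$ is the point $\omega=(\frac1k,\dots,\frac1k)$, $c=n/k$, and $H(\omega)=\{|u|\ge k\}=\mathcal N$. The ideal is lct-maximal and only $v_{(1,\dots,1)}$ computes its threshold. For $(x^2,y^3)$ the set $\sigma$ is the point $(\frac12,\frac13)$, and $H(\frac12,\frac13)=\{3i+2j\ge6\}$ contains $(1,2)\notin\mathcal N$; the ideal is not lct-maximal, but $(x^2,xy^2,y^3)$ is, with the same threshold $\frac56$.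
\end{example}

\begin{example}\label{ex:chain}
The ideals $(x^3,xy,y^3)\subset(x^2,xy,y^3)\subset(x^2,xy,y^2)$ all have $c=1$, because of the inequality $\alpha+\beta\ge1$ given by $xy$. On the line $\alpha+\beta=1$ the pure powers cut out the sets $\sigma$ given by $\frac13\le\alpha\le\frac23$, by $\frac12\le\alpha\le\frac23$, and by $\alpha=\frac12$. The first two ideals are not lct-maximal, since $(0,2)\in H(\frac12,\frac12)$. Here $\sigma$ shrinks to a point exactly when the ideal becomes lct-maximal.
\end{example}

For monomial ideals the Question now reads: can $\sigma$ have positive dimension while the set $H(\omega)$ stays equal to $\mathcal N$ for all rational $\omega\in\sigma$? The hyperplane $\omega\cdot u=1$ has to move without crossing a point of $\mathbb N^n$, and yet points of $\mathcal N$ must hold it: some of them prevent $|\omega|$ from decreasing, and others stop the motion at the boundary of $\sigma$.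

\section{Two variables: the reflection obstruction}\label{sec:plane}

In the plane a nondegenerate $\sigma$ is a segment in the direction $(1,-1)$, and the lines $\omega\cdot u=1$ with $\omega\in\sigma$ all pass through the point $(\frac1c,\frac1c)$. The next example shows the mechanism that prevents lct-maximality.

\begin{example}\label{ex:reflect}
Let $\mathfrak a=(x^3,x^2y^2,y^7)$. Then $Q$ is given by $\alpha\ge\frac13$, $\alpha+\beta\ge\frac12$, $\beta\ge\frac17$. Since $\frac13+\frac17<\frac12$, we get $c=\frac12$, and $\sigma$ has endpoints $\omega^-=(\frac13,\frac16)$ and $\omega^+=(\frac5{14},\frac17)$. The line $\omega\cdot u=1$ pivots about the lattice point $(2,2)$ from the position $2i+j=6$, where it is stopped by $(3,0)$, to the position $5i+2j=14$, where it is stopped by $(0,7)$; see Figure~\ref{fig:pivot}. The point reflection through the pivot preserves $\mathbb Z^2$ and each of the lines. It sends the stop $(3,0)$ to $(1,4)$, which therefore lies in $H(\omega^-)$; but as the line turns away from $(3,0)$ it passes over $(1,4)$, so $(1,4)\notin H(\omega^+)$. Hence $\mathfrak a$ is not lct-maximal.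
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[x=1.1cm,y=0.6cm]
\fill[gray!30] (2,2)--(0,6)--(0,7)--cycle;
\fill[gray!30] (2,2)--(3,0)--(2.8,0)--cycle;
\draw[gray!50,very thin,xstep=1,ystep=1] (0,0) grid (4,7);
\draw[->] (0,0)--(4.4,0) node[right]{$i$};
\draw[->] (0,0)--(0,7.7) node[above]{$j$};
\draw[thick] (3,0)--(0,6);
\draw[thick,dashed] (2.8,0)--(0,7);
\fill (3,0) circle (2.2pt) node[below]{$(3,0)$};
\fill (2,2) circle (2.2pt) node[above right]{$(2,2)$};
\fill (0,7) circle (2.2pt) node[left]{$(0,7)$};
\draw[thick,fill=white] (1,4) circle (2.4pt) node[below left]{$(1,4)$};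
\end{tikzpicture}
\caption{Exponents $(i,j)$ of monomials $x^iy^j$ for the ideal $(x^3,x^2y^2,y^7)$; the generators are the black points. The weights computing the threshold correspond to the lines through $(2,2)$ between $2i+j=6$ (solid) and $5i+2j=14$ (dashed), which sweep out the shaded region. The point $(1,4)$, the reflection of $(3,0)$ through $(2,2)$, lies on the solid line and below the dashed line.}
\label{fig:pivot}
\end{figure}

The reflected point may fall outside the quadrant, as $(4,-3)$, the reflection of $(0,7)$, does. When this happens at both ends, $\sigma$ contains the diagonal weight, and the situation is that of Example~\ref{ex:chain}. These two cases exhaust the possibilities.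

\begin{proposition}\label{prop:plane}
Let $n=2$ and let $\mathfrak a$ be monomial at $P$ and lct-maximal. Then $\sigma$ is a point, and exactly one divisorial valuation computes $\operatorname{lct}(\mathfrak a)$.
\end{proposition}

\begin{proof}
The second claim follows from the first by Proposition~\ref{prop:dictionary}(b). Suppose that $\sigma$ is a segment with rational endpoints $\omega^\pm=(\alpha^\pm,\beta^\pm)$, where $\alpha^-<\alpha^+$ and $\beta^->\beta^+$. By Proposition~\ref{prop:dictionary}(c), $H(\omega)=\mathcal N$ for all rational $\omega\in\sigma$.

\emph{The pivot is a lattice point $(s,s)$ with $cs=1$.} Let $\omega^*$ be an interior point of the segment $\sigma$. If $\omega^*\cdot u^j>1$ for all generators, then $(1-\epsilon)\omega^*\in Q$ for small $\epsilon>0$, contradicting the minimality of $c$. So some $u=(u_1,u_2)\in\mathcal N$ has $\omega^*\cdot u=1$. For small $|\tau|$ the point $\omega^*+\tau(1,-1)$ lies in $\sigma$, so $1+\tau(u_1-u_2)\ge1$ for both signs of $\tau$. Thus $u=(s,s)$, and $\omega\cdot(s,s)=cs=1$ for all $\omega\in\sigma$. In particular $s\ge1$ is an integer.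

\emph{The endpoints satisfy $\alpha^+>\beta^+$ and $\alpha^-<\beta^-$.} For $\tau>0$ the point $\omega^++\tau(1,-1)$ has coordinate sum $c$ and is not in $\sigma$, so it is not in $Q$. For small $\tau$ only a generator $u$ with $\omega^+\cdot u=1$ can be violated, and the violation means $u_1<u_2$. The vector $u-(s,s)$ is nonzero and orthogonal to the positive vector $\omega^+$, so its entries have opposite signs, and since $u_1<u_2$,
\[
u=(s-k,s+l),\qquad k,l>0,\qquad k\le s,\qquad\alpha^+k=\beta^+l .
\]
Suppose that $l\le s$. Then the reflected point $u^*=(s+k,s-l)$ lies in $\mathbb N^2$ and $\omega^+\cdot u^*=1$, so $u^*\in H(\omega^+)=\mathcal N$. But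
\[
\omega^-\cdot u^*=1+\alpha^-k-\beta^-l=1+(\alpha^--\alpha^+)k-(\beta^--\beta^+)l<1,
\]
contradicting $\omega^-\in Q$. Hence $l>s\ge k$, and $\alpha^+/\beta^+=l/k>1$. Interchanging the two coordinates interchanges the roles of $\omega^+$ and $\omega^-$ and gives $\beta^->\alpha^-$.

\emph{The diagonal weight.} The difference $\alpha-\beta$ changes sign along $\sigma$, so $\sigma$ contains the rational point $(\frac c2,\frac c2)$. The point $(s+1,s-1)\in\mathbb N^2$ has value $cs=1$ there, so it lies in $H(\frac c2,\frac c2)=\mathcal N$. But $\omega^-\cdot(s+1,s-1)=1+\alpha^--\beta^-<1$, contradicting $\omega^-\in Q$.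
\end{proof}

\section{Three or more variables: the example}\label{sec:example}

In the plane, the lattice point that fixes the value of $c$ is the pivot, the lattice points that end $\sigma$ lie on lines through it, and the reflection through the pivot relates the two. With a third variable the two roles can be played on different levels of the $z$-exponent. Take $n=3$ and the weights $\omega=(\alpha,\beta,\frac14)$ with $\alpha+\beta=\frac3{20}$; the segment in Theorem~\ref{thm:A} consists of such weights. On the level $k=4-l$ the plane $\omega\cdot(i,j,k)=1$ cuts out the line $\alpha i+\beta j=l/4$, which pivots about the point $(\frac{5l}3,\frac{5l}3)$. For $0\le l\le4$ this is a lattice point only when $l=0$ or $l=3$, giving the monomials $z^4$ and $x^5y^5z$. These two fix the threshold, because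
\[
(1,1,1)=\tfrac15(5,5,1)+\tfrac15(0,0,4)
\]
forces $|\omega|\ge\frac25$ on $Q$. The stops are $x^{17}$ and $y^{11}$. They lie on the level $l=4$, where the pivot is $(\frac{20}3,\frac{20}3)$ and the reflection $(i,j)\mapsto(\frac{40}3-i,\frac{40}3-j)$ sends no lattice point to a lattice point. The segment also stays away from the diagonal $\alpha=\beta$. Neither obstruction of Section~\ref{sec:plane} applies, and it remains to verify that on each level the turning line sweeps over no point of $\mathbb N^2$. It suffices to compare the two extreme positions.

\begin{lemma}\label{lem:arith}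
For integers $i,j\ge0$ and $1\le l\le4$ we have $20i+31j\ge85l$ if and only if $13i+20j\ge55l$.
\end{lemma}

\begin{proof}
Put $p=20i+31j-85l$ and $q=13i+20j-55l$. Since $31\cdot13-20\cdot20=3$, $\ 31\cdot55-20\cdot85=5$ and $13\cdot85-20\cdot55=5$, solving for $i$ and $j$ gives
\[
3i=31q-20p+5l,\qquad3j=13p-20q+5l .
\]
These formulas measure the position of $(i,j)$ relative to the pivot: the two lines are so nearly parallel that integers $p,q$ of different signs push $(i,j)$ out of the quadrant, except in one boundary case. We use $5l\le20$. If $p\ge0$ and $q\le-1$, then $3i\le-31+20<0$, which is impossible. Now let $p\le-1$ and $q\ge0$. If $q\ge1$, then $3j\le-13-20+20<0$. If $q=0$ and $p\le-2$, then $3j\le-26+20<0$. If $q=0$ and $p=-1$, then $3j=5l-13$, which equals $-8,-3,2,7$ for $l=1,2,3,4$, and none of these is a nonnegative multiple of $3$.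
\end{proof}

The bound $l\le4$ is needed: for $l=5$ the point $(i,j)=(15,4)$ has $20i+31j=424<425$ and $13i+20j=275$.

\begin{proof}[Proof of Theorem~\ref{thm:A} and Theorem~\ref{thm:B}(1)]
Let $n\ge3$, let $P\in X$ be a closed point with regular parameters named $x,y,z_1,\dots,z_{n-2}$, and put
\[
\omega'=\frac{w'}{340}=\Bigl(\frac{20}{340},\frac{31}{340},\frac14,\dots,\frac14\Bigr),\qquad\omega''=\frac{w''}{220}=\Bigl(\frac{13}{220},\frac{20}{220},\frac14,\dots,\frac14\Bigr).
\]
Both $w'$ and $w''$ are primitive, since $\gcd(20,31)=\gcd(13,20)=1$. Let $\mathfrak a=\mathfrak a_{340}(v_{w'})$. By Lemma~\ref{lem:A} it is monomial at $P$ with set of exponents $\mathcal N=H(\omega')$. For $X=\mathbb A^n$ and $P=0$ it is the ideal of Theorem~\ref{thm:A}: the two ideals have the same stalk at $0$, and the ideal of the theorem contains a power of each coordinate, so it is trivial elsewhere.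

\emph{$H(\omega')=H(\omega'')$.} We must show that $20i+31j+85|\kappa|\ge340$ if and only if $13i+20j+55|\kappa|\ge220$. Since $340=4\cdot85$ and $220=4\cdot55$, both inequalities hold if $|\kappa|\ge4$, and otherwise this is Lemma~\ref{lem:arith} with $l=4-|\kappa|$.

\emph{The threshold.} The monomials $z_r^4$, $x^5y^5z_1$, $x^{17}$ and $y^{11}$ have $w'$-weights $340$, $100+155+85=340$, $340$ and $341$, so they lie in $\mathfrak a$. For $\omega=(\alpha,\beta,\gamma_1,\dots,\gamma_{n-2})\in Q$ the first two kinds give
\begin{equation}\label{eq:sum}
|\omega|=\frac15\,(5\alpha+5\beta+\gamma_1)+\frac15\,(4\gamma_1)+\sum_{r\ge2}\frac14\,(4\gamma_r)\ \ge\ \frac25+\frac{n-3}4=\frac3{20}+\frac{n-2}4 .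
\end{equation}
The points $\omega'$ and $\omega''$ lie in $Q$ because $\mathcal N=H(\omega')=H(\omega'')$, and they attain the bound because $\frac{51}{340}=\frac{33}{220}=\frac3{20}$. Hence $c=\frac3{20}+\frac{n-2}4$, and this is $\operatorname{lct}(\mathfrak a)$ by Proposition~\ref{prop:dictionary}(a).

\emph{$\sigma=[\omega',\omega'']$.} The segment lies in $\sigma$ by convexity. Conversely, let $\omega\in\sigma$. Equality in \eqref{eq:sum} forces each bracket to equal $1$, so $\gamma_r=\frac14$ for all $r$ and $\alpha+\beta=\frac15\cdot\frac34=\frac3{20}$. From $x^{17}\in\mathfrak a$ we get $\alpha\ge\frac1{17}=\frac{20}{340}$, and from $y^{11}\in\mathfrak a$ we get $\beta\ge\frac1{11}$, that is, $\alpha\le\frac3{20}-\frac1{11}=\frac{13}{220}$. These conditions describe the segment $[\omega',\omega'']$. Since $\omega'\ne\omega''$, it has infinitely many rational points, and Proposition~\ref{prop:dictionary}(b) gives the list of valuations in Theorem~\ref{thm:A}, which includes the distinct valuations $v_{w'}$ and $v_{w''}$.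

\emph{lct-maximality.} Let $\omega\in\sigma$. Then $\mathcal N\subseteq H(\omega)$. If $u\in\mathbb N^n\setminus\mathcal N$, then $\omega'\cdot u<1$ and $\omega''\cdot u<1$, and so $\omega\cdot u<1$, since $\omega$ is a convex combination of $\omega'$ and $\omega''$. Thus $H(\omega)=\mathcal N$, and $\mathfrak a$ is lct-maximal by Proposition~\ref{prop:dictionary}(c).
\end{proof}

\section{Surfaces: valuations computing a threshold are monomial}\label{sec:surfaces}

To deduce Theorem~\ref{thm:B}(2) from Proposition~\ref{prop:plane} we need to know that an lct-maximal ideal with cosupport a point of a surface is monomial in suitable parameters. Such an ideal is a valuation ideal of a valuation $v$ that computes its threshold, so it is enough to show that $v$ is monomial. The tool is inversion of adjunction, which bounds log discrepancies on a surface in terms of a multiplicity on a curve.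

Let $Y$ be a smooth surface, $D\subset Y$ a smooth curve, $B$ an effective $\mathbb Q$-divisor whose support does not contain $D$, and $R\in D$ a closed point. The pair $(D,B|_D)$ is \emph{klt} at $R$ if the coefficient of $R$ in $B|_D$ is less than $1$. If the pair $(Y,D+B)$ is \emph{plt} near $R$, then by definition $A_Y(v)>v(D)+v(B)$ for every divisorial valuation $v$ that is exceptional over $Y$ and has center in a neighborhood of $R$; here $v(D)$ and $v(B)$ are computed from local equations. Inversion of adjunction \cite[Theorem~5.50]{KM}, applied on a neighborhood of $R$ in which $B$ meets $D$ at most in $R$, says that $(Y,D+B)$ is plt near $R$ if $(D,B|_D)$ is klt at $R$. For $D=\{t=0\}$ and $B=c\operatorname{div}(h)$ with $c\in\mathbb Q_{>0}$ this reads: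
\begin{equation}\label{eq:inversion}
c\cdot\operatorname{ord}_R(h|_D)<1\ \Longrightarrow\ A_Y(v)>v(t)+c\,v(h)\ \text{ for all divisorial $v$ with center $R$.}
\end{equation}

\begin{lemma}\label{lem:surface}
Let $X$ be a smooth surface, let $\mathfrak a$ be a proper nonzero ideal, and let $v$ be a divisorial valuation that computes $c=\operatorname{lct}(\mathfrak a)$ and has center a closed point $P$. Then there are regular parameters $x,y$ at $P$ and a primitive $w\in\mathbb Z^2_{>0}$ such that $v=v_w$.
\end{lemma}

\begin{proof}
If $v$ is monomial in parameters $x,y$ with $v(x)\le v(y)$, then $y$ has the largest value among all elements of $\mathfrak m_P\setminus\mathfrak m_P^2$, except possibly when $v(x)=v(y)$, where all such elements have the same value. This suggests the choice of coordinates. Every $y\in\mathfrak m_P\setminus\mathfrak m_P^2$ is part of a system of parameters, so $v(y)\le A_X(v)$ by Lemma~\ref{lem:B}. Choose such a $y$ with $v(y)$ maximal and complete it to parameters $x,y$. Then $v(x)\le v(y)$; write $(v(x),v(y))=g(p,q)$ with $\gcd(p,q)=1$ and $p\le q$.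

Let $Y\supset Y^\circ\supset D^\circ$ be the construction of Section~\ref{sec:monomial} for $\bar w=(p,q)$, with chart coordinates $t$ and $s=y^px^{-q}$, so that $D^\circ=\operatorname{Spec}\mathbb C[s^{\pm1}]$. Since $v(t)=g>0$ and $v(s)=0$, the ring $\mathcal O_v$ contains both $\mathcal O(U)$ and $\mathbb C[t,s^{\pm1}]$. Hence the center of $v$ on $Y$ meets $Y^\circ$, and it lies in $D$. If the center is $D$, then $v=\operatorname{ord}_D=v_{\bar w}$ by Lemmas~\ref{lem:dvr} and~\ref{lem:A}, and we are done. Otherwise the center is a closed point $R\in D^\circ$, given by $s=\lambda$ with $\lambda\in\mathbb C^*$. We show that this cannot happen.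

\emph{Case $p=1$.} Here $s=y/x^q$, and $v(s-\lambda)>0$ because $s-\lambda$ vanishes at $R$. So
\[
v(y-\lambda x^q)=v(x^q)+v(s-\lambda)>qg=v(y).
\]
The elements $x$ and $y-\lambda x^q$ generate $\mathfrak m_P$, so $y-\lambda x^q\in\mathfrak m_P\setminus\mathfrak m_P^2$, contradicting the choice of $y$.

\emph{Case $p\ge2$.} Now no change of coordinates helps, and we use that $v$ computes $c$. Since $p,q$ are coprime, $q\ge3$. Let $k=v_{\bar w}(\mathfrak a)$; it is positive because $v(\mathfrak a)>0$ gives $\mathfrak a_P\subseteq\mathfrak m_P$. The definition of the threshold and Lemma~\ref{lem:A} give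
\begin{equation}\label{eq:ck}
ck\le p+q .
\end{equation}
Choose $f\in\mathfrak a_P$ with $v_{\bar w}(f)=k$ and put $h=f/t^k$, which is regular at $R$ because $t$ is an equation of $D$ on the smooth surface $Y^\circ$. We bound the order of $h|_D$ at $R$. Write $f=\tilde f+r$ with $\tilde f$ a polynomial and $r\in\mathfrak m_P^{k+1}$. Then $r/t^k$ vanishes on $D$, so by \eqref{eq:expansion} $h|_D=g_k(s)\neq0$, where $t^kg_k(s)=\sum_{pi+qj=k}c_{ij}x^iy^j$ is the part of $f$ of weight $k$. The exponents in this sum differ by multiples of $(-q,p)$. Let $(i_0,j_0)$ be the one with $c_{i_0j_0}\ne0$ and $i_0$ largest, and let $d$ be the largest integer such that $(i_0-qd,j_0+pd)$ has a nonzero coefficient. Then $t^kg_k(s)=x^{i_0}y^{j_0}G(s)$ with $G$ a polynomial of degree $d$, and $x^{i_0}y^{j_0}$ is $t^k$ times a power of $s$, which is a unit on $D^\circ$. Hence $\operatorname{ord}_R(h|_D)\le d$. From $i_0-qd\ge0$ we get $k\ge pi_0\ge pqd$, and with \eqref{eq:ck},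
\[
c\cdot\operatorname{ord}_R(h|_D)\le\frac{ck}{pq}\le\frac1p+\frac1q\le\frac12+\frac13<1 .
\]
So \eqref{eq:inversion} gives $A_Y(v)>v(t)+c\,v(h)$. By \eqref{eq:form}, $dx\wedge dy$ equals $t^{p+q-1}\,dt\wedge ds$ up to a unit near $R$, and $dt\wedge ds$ generates the $2$-forms there; thus $A_X(v)=A_Y(v)+(p+q-1)v(t)$. Using \eqref{eq:ck} once more,
\[
A_X(v)>(p+q)\,v(t)+c\,v(h)\ge c\,\bigl(k\,v(t)+v(h)\bigr)=c\,v(f)\ge c\,v(\mathfrak a).
\]
This contradicts the assumption that $v$ computes $c$.
\end{proof}

The inequality $\frac1p+\frac1q<1$ fails for $p=1$, which is why that case had to be excluded by the choice of $y$. The dimension enters because $D$ is a curve: the center of $v$ on $Y$ is $D$ or a point, and the klt condition on $D$ is a bound on the multiplicity of a root of $G$. The lemma does not use lct-maximality.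

\begin{proof}[Proof of Theorem~\ref{thm:B}(2)]
For $n=0$ there is no proper nonzero ideal. Let $n\in\{1,2\}$, let $\mathfrak a$ be lct-maximal and let $v$ be a divisorial valuation computing $\operatorname{lct}(\mathfrak a)$. By Corollary~\ref{cor:center}, $V(\mathfrak a)$ is the center of $v$, a proper irreducible closed subset of $X$, and $v$ is unique if $V(\mathfrak a)$ has codimension one. Otherwise $n=2$ and $V(\mathfrak a)=\{P\}$ is a closed point. By Lemma~\ref{lem:surface}, $v=v_w$ in suitable parameters $x,y$ at $P$. By Proposition~\ref{prop:criterion} and Lemma~\ref{lem:A}, $\mathfrak a=\mathfrak a_m(v_w)$ is monomial at $P$ in these parameters. Proposition~\ref{prop:plane} shows that $v$ is the only divisorial valuation computing $\operatorname{lct}(\mathfrak a)$.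
\end{proof}

\section{One or infinitely many}\label{sec:dichotomy}

For a monomial ideal, two valuations computing the threshold give two points of the convex set $\sigma$, and the segment between them gives infinitely many more. In general there is no convex set to interpolate in. What replaces it is a pair of intersecting divisors on a resolution, between which one interpolates by blowing up; the difficulty is to show that such a pair exists. A $\mathbb Q$-divisor on $Y$ is \emph{$\pi$-nef} if it has nonnegative degree on every curve contracted by $\pi\colon Y\to X$. We use the Connectedness Theorem \cite[Theorem~5.48]{KM}: let $\pi\colon Y\to X$ be proper and birational with $Y$ smooth and $X$ normal, and let $\Delta$ be a $\mathbb Q$-divisor on $Y$ with simple normal crossing support such that $\pi_*\Delta$ is effective and $-(K_Y+\Delta)$ is $\pi$-nef; then the union of the components of $\Delta$ with coefficient at least $1$ is connected in a neighborhood of every fiber of $\pi$.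

\begin{proof}[Proof of Theorem~\ref{thm:B}(3)]
Let $\mathfrak a$ be lct-maximal, $c=\operatorname{lct}(\mathfrak a)$, and suppose that $\operatorname{ord}_{E_1}\ne\operatorname{ord}_{E_2}$ both compute $c$. A proper birational morphism onto a normal variety is an isomorphism over the generic point of each prime divisor, so $E_1$ and $E_2$ appear as divisors on any normal model dominating the two models that carry them. By resolution of singularities there is such a model $\pi\colon Y\to X$ with $Y$ smooth, $\mathfrak a\mathcal O_Y=\mathcal O_Y(-F)$ for an effective divisor $F$, and $\operatorname{Supp}F\cup\operatorname{Exc}(\pi)$ a divisor with simple normal crossings.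

Put $\Delta=cF-K_{Y/X}$. Its coefficient along a prime divisor $E\subset Y$ is
\[
1-A_X(\operatorname{ord}_E)+c\,\operatorname{ord}_E(\mathfrak a)\le1,
\]
with equality if and only if $\operatorname{ord}_E$ computes $c$. So the union $S$ of the components of coefficient at least $1$ is the union of the prime divisors on $Y$ that compute $c$; it contains $E_1$ and $E_2$ and lies in $\operatorname{Supp}F$. The hypotheses of the Connectedness Theorem hold. The support of $\Delta$ lies in $\operatorname{Supp}F\cup\operatorname{Exc}(\pi)$. Since $K_{Y/X}$ is exceptional, $\pi_*\Delta=c\,\pi_*F\ge0$. Finally $-(K_Y+\Delta)=-\pi^*K_X-cF$; on a contracted curve $\pi^*K_X$ has degree $0$, and $\mathcal O_Y(-F)$ has nonnegative degree because it is generated by the pullbacks of local generators of $\mathfrak a$.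

By Corollary~\ref{cor:center}, $\pi(E_1)=\pi(E_2)=V(\mathfrak a)$, so both divisors meet the fiber over a point $x\in V(\mathfrak a)$. If $E_1$ were disjoint from the union $S'\supseteq E_2$ of the other components of $S$, then in every neighborhood of $\pi^{-1}(x)$ the set $S$ would be the disjoint union of the nonempty closed traces of $E_1$ and $S'$, contradicting connectedness. So $E_1$ meets another component $G_0$ of $S$.

Put $a=A_X(\operatorname{ord}_{E_1})$, $m=\operatorname{ord}_{E_1}(\mathfrak a)$, $a_0=A_X(\operatorname{ord}_{G_0})$ and $m_0=\operatorname{ord}_{G_0}(\mathfrak a)$, so that $a=cm$ and $a_0=cm_0$. Let $W$ be a component of $E_1\cap G_0$; it is smooth of codimension two. Near a general point of $W$ no other component of the normal crossing divisor appears, so there are local coordinates $e_1,\dots,e_n$ with $E_1=\{e_1=0\}$, $G_0=\{e_2=0\}$, $\mathfrak a\mathcal O_Y=(e_1^me_2^{m_0})$, and a generator of the $n$-forms on $X$ pulls back to a unit times $e_1^{a-1}e_2^{a_0-1}de_1\wedge de_2\wedge\dots\wedge de_n$. Blow up $W$, with exceptional divisor $G_1$. In the chart $e_1=e_1'e_2$ we have $G_1=\{e_2=0\}$, the strict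 transform of $E_1$ is $\{e_1'=0\}$, and $de_1\wedge de_2=e_2\,de_1'\wedge de_2$, so the ideal and the form become
\[
\bigl((e_1')^{m}e_2^{m+m_0}\bigr)\qquad\text{and}\qquad(e_1')^{a-1}e_2^{a+a_0-1}\,de_1'\wedge de_2\wedge\dots\wedge de_n .
\]
Thus $A_X(\operatorname{ord}_{G_1})=a+a_0=c(m+m_0)=c\,\operatorname{ord}_{G_1}(\mathfrak a)$, and $\operatorname{ord}_{G_1}$ computes $c$. Since $W$ is a component of an intersection of components of the normal crossing divisor, the new model has the same properties as $Y$, and on it $E_1$ meets $G_1$. Repeating the step gives divisors $G_1,G_2,\dots$ that all compute $c$ and have $A_X(\operatorname{ord}_{G_k})=ka+a_0$. These numbers are distinct, so the valuations $\operatorname{ord}_{G_k}$ are distinct.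
\end{proof}

\begin{remark}
The lct-maximality of $\mathfrak a$ was used only to place $E_1$ and $E_2$ over a common point, and some such hypothesis is needed. If $P\ne P'$ are closed points and $\mathfrak a$ is the ideal of $\{P,P'\}$, then Example~\ref{ex:first}, applied near each point, shows that $\operatorname{lct}(\mathfrak a)=n$ is computed by exactly two divisorial valuations, the orders of vanishing at $P$ and at $P'$.
\end{remark}

\begin{thebibliography}{9}

\bibitem{CKM}
Raf Cluckers, J\'anos Koll\'ar, and Mircea Musta\c{t}\u{a},
\emph{The log canonical threshold and rational singularities},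
arXiv:2202.08425 (2022).

\bibitem{KM}
Koll\'ar and Mori,
\emph{Birational Geometry of Algebraic Varieties}.

\end{thebibliography}
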